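# Conflict-free closed neighborhood coloring of $K_{1,k}$-free graphs: the order $\ln k\,\ln\Delta$

## Six sets on three points

Take all nonempty subsets of $\{1,2,3\}$ of size at most $2$. Make each of them a vertex, and join two vertices when the sets intersect. The pairs $a=\{1,2\}$, $b=\{1,3\}$, $c=\{2,3\}$ form a triangle. The singleton $\{1\}$ is adjacent exactly to $a$ and $b$, the singleton $\{2\}$ exactly to $a$ and $c$, the singleton $\{3\}$ exactly to $b$ and $c$, and the singletons are pairwise nonadjacent. Call this graph $T$. It has six vertices and maximum degree $4$.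

We want to color the vertices of $T$ so that every vertex $v$, looking at itself and its neighbors, sees some color exactly once. The coloring need not be proper. How many colors are needed?

Two colors do not suffice. Suppose colors $1,2$ work. If $a,b,c$ all have color $1$, then each singleton must have color $2$, since otherwise it sees only color $1$, three times. But then $a$ sees the colors $1,1,1,2,2$, and no color is seen once. If $a,b,c$ do not all agree, then by symmetry we may assume that $a$ has color $1$ and $b,c$ have color $2$. The singleton $\{3\}$ sees $b$, $c$ and itself, so it must have color $1$. Now $b$ sees $a$ and $\{3\}$ in color $1$ and $b$ and $c$ in color $2$, so both colors occur at least twice. This is a contradiction.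

Three colors suffice: give $a,b,c$ the colors $1,2,3$ and all singletons color $1$. Each of $a,b,c$ sees color $2$ exactly once. The singletons $\{1\},\{2\},\{3\}$ see the color multisets $\{1,2,1\}$, $\{1,3,1\}$, $\{2,3,1\}$, each with a color occurring once.

Two features of $T$ will matter. Since the sets have at most two elements, no vertex has three pairwise nonadjacent neighbors: these would be three disjoint sets all meeting a set of size at most $2$. And the sets have different sizes, so a color must serve small and large sets at once. The lecture is about how the number of colors depends on the first feature and on the maximum degree, and the second feature turns out to be what forces many colors.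

## Colorings, stars, and the bound in question

All graphs are simple, finite and undirected. For a vertex $v$, $N(v)$ is its open neighborhood and $N[v]=N(v)\cup\{v\}$ its closed neighborhood.

**Definition (CFCN coloring).** A *conflict-free closed neighborhood coloring* of $G$ assigns a color to every vertex so that for every vertex $v$ some color appears exactly once in $N[v]$. The least number of colors is $\chi_{CN}(G)$.

We have just shown $\chi_{CN}(T)=3$. A star $K_{1,n}$ with $n\ge1$ has $\chi_{CN}=2$: give the center color $1$ and the leaves color $2$; then everyone sees color $1$ once, while with one color a leaf sees that color twice. In a proper coloring the color of $v$ appears exactly once in $N[v]$, namely at $v$. So every proper coloring is a CFCN coloring, and $\chi_{CN}(G)\le\Delta+1$ for maximum degree $\Delta$. This is a weak bound, but the observation will return.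

**Definition ($K_{1,k}$-free).** A graph is *$K_{1,k}$-free* if it has no induced subgraph $K_{1,k}$; equivalently, no vertex has $k$ pairwise nonadjacent neighbors.

The graph $T$ is $K_{1,3}$-free but not $K_{1,2}$-free, since $a$ has the nonadjacent neighbors $\{1\},\{2\}$. Every graph of maximum degree $\Delta$ is $K_{1,\Delta+1}$-free.

The smallest case is $k=2$. A $K_{1,2}$-free graph is a disjoint union of cliques. Give one vertex of each clique color $1$ and all others color $2$: every vertex sees color $1$ exactly once. One color fails on a clique with at least two vertices. So two colors are what is needed once there is an edge, whatever the degree is.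

The following bounds are known: $\chi_{CN}(G)=O(\ln^2\Delta)$ for every graph of maximum degree $\Delta$; $O(\ln\Delta)$ for the line graph of a graph of maximum degree $\Delta$; $O(k\ln\Delta)$ for $K_{1,k}$-free graphs of maximum degree $\Delta$; $O(\ln k\ln n)$ for $K_{1,k}$-free graphs on $n$ vertices; and there are graphs on $n$ vertices with $\chi_{CN}=\Omega(\ln^2 n)$. The problem, from Sriram Bhyravarapu, Shiwali Gupta, Subrahmanyam Kalyanasundaram and Rogers Mathew, "Extremal Results on Conflict-free Coloring", arXiv:2305.02570 (2023), asks whether one can combine the good parts: is there an absolute constant $C$ with $\chi_{CN}(G)\le C\ln k\ln\Delta$ for all $k,\Delta\ge2$ and all $K_{1,k}$-free $G$ of maximum degree $\Delta$? The answer is yes, and the order cannot be improved for $3\le k\le\Delta$.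

**Theorem 1.** Let $k\ge2$, $\Delta\ge2$, and let $G$ be a $K_{1,k}$-free graph with maximum degree $\Delta$. Then
$$\chi_{CN}(G)\le \lceil e^2(1+2\ln\Delta)\rceil\cdot\lceil\log_2 k\rceil+1\le 80\,\ln k\,\ln\Delta .$$

Since $G$ is also $K_{1,\Delta+1}$-free, one may replace $k$ by $\min\{k,\Delta+1\}$, which recovers $O(\ln^2\Delta)$ for all graphs.

**Theorem 2 (optimality).** There is an absolute constant $c>0$ such that for all $k\ge3$, $\Delta\ge2$ there is a $K_{1,k}$-free graph $G$ with maximum degree exactly $\Delta$ and $\chi_{CN}(G)\ge c\,\ln\min\{k,\Delta\}\,\ln\Delta$. For $\Delta$ larger than an absolute constant, $G$ has at most $2\Delta+1$ vertices.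

**Corollary.** Let $f(k,\Delta)$ be the maximum of $\chi_{CN}$ over $K_{1,k}$-free graphs with maximum degree $\Delta\ge2$. Then $f(2,\Delta)=2$, and $f(k,\Delta)=\Theta(\ln\min\{k,\Delta\}\cdot\ln\Delta)$ uniformly for $k\ge3$, $\Delta\ge2$.

The Corollary follows from the theorems. The case $k=2$ was done above (as $\Delta\ge2$, there is a clique with at least two vertices). For $k\ge3$ the lower bound is Theorem 2. The upper bound is Theorem 1 applied with $\min\{k,\Delta+1\}$: if $k\le\Delta$ it gives $80\ln k\ln\Delta$, and if $k\ge\Delta+1$ it gives $80\ln(\Delta+1)\ln\Delta\le160\ln^2\Delta$, because $\Delta+1\le\Delta^2$ for $\Delta\ge2$.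

## One independent set is not enough, and neither is a uniform palette

For the upper bound, $K_{1,k}$-freeness suggests an independent set: if $A_1$ is a maximal independent set, every $v\notin A_1$ has at least one neighbor in $A_1$ by maximality, and at most $K:=k-1$ by $K_{1,k}$-freeness. So color $A_1$ at random and try to make every $v\notin A_1$ see some color once in $A_1$. The bound is to depend on $\Delta$ and not on the number of vertices, so the natural tool is the following.

**Fact (symmetric Lovász Local Lemma; Erdős–Lovász, Spencer).** Let finitely many events each have probability at most $p$, and let each be mutually independent of the family of all the others except at most $D$ of them. If $ep(D+1)\le1$, then with positive probability none of the events occurs.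

The bad event of $v$ depends only on the colors in $N(v)$, so it interacts with at most $\Delta(\Delta-1)$ other vertices, and we need failure probability of order $\Delta^{-2}$. Here the single set breaks down. Suppose $v$ has exactly two neighbors in $A_1$ and these receive independent colors from one distribution $(p_1,\dots,p_q)$ on $q$ colors. They agree with probability $\sum p_j^2\ge1/q$ (Cauchy–Schwarz), and then no color appears exactly once in $N(v)\cap A_1$. To get this below $\Delta^{-2}$ one needs $q\ge\Delta^2$ colors.

The cure is repetition: remove $A_1$, take a maximal independent set $A_2$ of what is left, and so on for $L$ rounds, with a separate palette for each round. A vertex that survives all rounds has $L$ independent chances, so a *constant* success probability per round is enough with $L$ of order $\ln\Delta$. The remaining matter is the size of a palette that gives constant success probability for every $d\in\{1,\dots,K\}$, where $d$ is the number of neighbors in the round's set.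

A uniform palette of $q$ colors is too expensive. If $d=K$, the expected number of colors appearing exactly once is $q\cdot K\frac1q(1-\frac1q)^{K-1}\le Ke^{-(K-1)/q}$. For the probability of having such a color to be at least $\delta$, this expectation must be at least $\delta$, which forces $q\ge(K-1)/\ln(K/\delta)$. That is nearly linear in $k$.

What helps is that a color used with probability about $1/d$ appears exactly once among $d$ vertices with constant probability, and one such color suffices. Only about $\log_2K$ values of $p$ are needed to be within a factor $2$ of every $1/d$, $1\le d\le K$, and the geometric probabilities $\frac12,\frac14,\frac18,\dots$ fit into a single distribution. For instance, let $k=7$, $K=6$, with probabilities $p_0=\frac12$, $p_1=\frac14$, $p_2=\frac14$. For $d=1$, color $0$ appears exactly once with probability $\frac12$. For $d=2,3$, color $1$ does so with probability $2\cdot\frac14\cdot\frac34=\frac38$ and $3\cdot\frac14\cdot\frac9{16}=\frac{27}{64}$. For $d=4,5,6$, color $2$ does so with probability $\frac{27}{64}$, $\frac{405}{1024}$, $\frac{729}{2048}$. Three colors serve all six values of $d$.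

## Theorem 1: independent layers with geometric palettes

Let $K=k-1\ge1$, $s=\lfloor\log_2K\rfloor$ and $L=\lceil e^2(1+2\ln\Delta)\rceil$. If $2^s\le k-1<2^{s+1}$, then $2^s<k\le2^{s+1}$, so $s+1=\lceil\log_2k\rceil$.

**Step 1: layers.** The purpose is to give each uncolored vertex $L$ disjoint groups of neighbors, each of size between $1$ and $K$. For $i=1,\dots,L$ let $A_i$ be a maximal independent set of $G-(A_1\cup\dots\cup A_{i-1})$, possibly empty if no vertices remain. Put $A=\bigcup_iA_i$ and $R=V(G)\setminus A$. A vertex $v\in R$ is present in the graph at every round and is not chosen, so by maximality it has a neighbor in every $A_i$. Its neighbors in $A_i$ are pairwise nonadjacent, so there are at most $k-1$ of them. Hence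
$$1\le d_i(v):=|N(v)\cap A_i|\le K\qquad(v\in R,\ 1\le i\le L).\tag{1}$$
For $L=2$ in the graph $T$ above, one may take $A_1$ to be the three singletons and $A_2=\{a\}$; then $R=\{b,c\}$, with $d_1=2$ and $d_2=1$ for both.

**Step 2: the random coloring.** We fix the palettes. Every vertex of $R$ gets color $0$. Independently, each $u\in A_i$ gets color $(i,j(u))$, where $j(u)\in\{0,\dots,s\}$ is random with
$$\Pr[j(u)=j]=p_j,\qquad p_j=2^{-j-1}\ (0\le j<s),\qquad p_s=2^{-s}.$$
These sum to $(1-2^{-s})+2^{-s}=1$. The number of colors is at most $L(s+1)+1=L\lceil\log_2k\rceil+1$.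

**Step 3: vertices of $A$ are satisfied by every outcome.** This is the proper-coloring observation. If $v\in A_i$, then $v$ is the only vertex of $A_i$ in $N[v]$, because $A_i$ is independent. Colors $(i,\cdot)$ are used only on $A_i$, so the color of $v$ appears exactly once in $N[v]$.

**Step 4: each layer serves each $v\in R$ with probability at least $e^{-2}$.** Fix $v\in R$ and $i$, let $d=d_i(v)$ and $j=\lfloor\log_2d\rfloor$; by (1), $j\le s$. As $v$ itself has color $0$, the color $(i,j)$ appears exactly once in $N[v]$ with probability
$$d\,p_j(1-p_j)^{d-1}\qquad(\text{with }0^0=1).$$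
For $0<p<1$ we have $\ln\frac1{1-p}=\ln\bigl(1+\frac p{1-p}\bigr)\le\frac p{1-p}$. Multiplying by $\frac1p-1=\frac{1-p}p$ gives
$$(1-p)^{1/p-1}\ge e^{-1}.\tag{2}$$
There are three cases.

* If $j<s$, then $2^j\le d<2^{j+1}=1/p_j$. So $dp_j\ge\frac12$ and $d-1\le1/p_j-1$, and by (2) the probability is at least $\frac1{2e}\ge e^{-2}$.
* If $j=s\ge1$, then $2^s\le d\le K<2^{s+1}=2/p_s$. So $dp_s\ge1$. Since $2/p_s$ is an integer, $d\le2/p_s-1$, that is, $d-1\le2(1/p_s-1)$. By (2) the probability is at least $e^{-2}$.
* If $j=s=0$, then $d\le K<2$, so $d=1$ and $p_0=1$, and the probability is $1$.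

**Step 5: a vertex of $R$ fails with probability at most $1/(e\Delta^2)$.** Let $E_v$ be the event that no color $(i,j)$ appears exactly once in $N[v]$. The success events of Step 4 for different $i$ depend on the values $j(u)$ on the disjoint sets $N(v)\cap A_i$, so they are independent. Therefore
$$\Pr[E_v]\le(1-e^{-2})^L\le e^{-L/e^2}\le e^{-1-2\ln\Delta}=\frac1{e\Delta^2}.\tag{3}$$

**Step 6: all vertices at once.** We apply the Local Lemma to the events $E_v$, $v\in R$. The event $E_v$ is determined by the independent variables $j(u)$ with $u\in N(v)\cap A$. Hence it is mutually independent of the family of all $E_w$, $w\in R$, such that $v$ and $w$ have no common neighbor in $A$: those are determined by other variables. The vertex $v$ has at most $\Delta$ neighbors, each with at most $\Delta-1$ neighbors other than $v$, so at most $D=\Delta(\Delta-1)$ vertices $w\ne v$ share a neighbor with $v$. With $p=1/(e\Delta^2)$,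
$$ep(D+1)=\frac{\Delta^2-\Delta+1}{\Delta^2}\le1 .$$
So with positive probability no $E_v$ occurs. Together with Step 3, a CFCN coloring with at most $L\lceil\log_2k\rceil+1$ colors exists. (If $R=\emptyset$, Step 3 alone is enough.)

**Step 7: the constant.** It remains to check the second inequality in Theorem 1. As $\Delta\ge2$, $1\le\ln\Delta/\ln2\le1.4427\ln\Delta$, so
$$L\le e^2(1+2\ln\Delta)+1\le\bigl(1.4427(e^2+1)+2e^2\bigr)\ln\Delta\le27\ln\Delta ,$$
the bracket being about $26.9$. As $\log_2k\ge1$, $\lceil\log_2k\rceil\le\log_2k+1\le2\log_2k=\frac2{\ln2}\ln k$. Finally $1\le\ln k\ln\Delta/(\ln2)^2$. The total is at most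
$$\Bigl(\frac{54}{\ln2}+\frac1{(\ln2)^2}\Bigr)\ln k\ln\Delta\le80\ln k\ln\Delta,$$
since $77.91+2.09=80$ bounds the bracket from above. This proves Theorem 1. $\square$

## Random sets of all scales as a candidate for the lower bound

The upper bound used one color per scale $2^j$ and per layer. To force this many colors, we imitate the graph $T$: an intersection graph of sets, with sizes at all scales up to $k-1$.

**Definition (intersection graph).** For an indexed family of nonempty sets, the *intersection graph* has one vertex per index, and two distinct indices are adjacent iff their sets intersect. Equal sets with different indices are distinct adjacent vertices.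

For example, $T$ is the intersection graph of $\{1\},\{2\},\{3\},\{1,2\},\{1,3\},\{2,3\}$.

**The random graph.** Let $m_0$ be a sufficiently large absolute constant, and let $m\ge m_0$ be an integer. Let
$$3\le k\le m^{1/8},\qquad J=\lfloor\log_2(k-1)\rfloor\ge1,\qquad M=m^3 .$$
For $1\le j\le J$ and $1\le i\le M$ let $e_{j,i}\subseteq[m]$ be the set of entries of a sequence of $2^j$ independent uniform points of $[m]$, all choices being independent. Then $1\le|e_{j,i}|\le2^j\le k-1$. Let $G$ be the intersection graph of this family; we identify the vertex $(j,i)$ with the set $e_{j,i}$.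

Two properties hold for every outcome. First, $J\le\log_2k\le\log_2m\le m$, so $G$ has $JM\le m^4$ vertices. Second, $G$ is $K_{1,k}$-free: if $e$ were adjacent to $k$ pairwise nonadjacent vertices, then $e$ would meet $k$ pairwise disjoint sets, so $|e|\ge k$, a contradiction.

**Proposition 1.** With positive probability, $\chi_{CN}(G)>\frac1{32}J\log_2m$.

The constant $m_0$ is chosen so that $m\ge m_0$ implies $m\ge3^8$ and
$$(\log_2m)^2\le\tfrac12m^{3/8},\qquad m(\log_2m)^2\ln(m+2)<\tfrac12m^{11/4}.\tag{4}$$

The first attempt would be a union bound over colorings: fix a coloring of the $N=JM$ indices with $r$ colors, bound the probability that it works, and multiply by $r^N$. There are two obstructions. For a fixed coloring, the events that the various vertices are satisfied depend on all sets simultaneously. And even if these events were independent, with each set failing with probability $q$, the bound $r^N(1-q)^N$ is below $1$ only if $q>1-1/r$; adding more sets does not help, because it adds colorings at the same rate. We will only obtain failure probabilities around $m^{-1/4}$.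

So we need a record of a coloring whose size does not grow with the number of sets. The coloring can be summarized *on the ground set* $[m]$: for each color $c$ and each point $x$, record whether $x$ is covered by no set of color $c$, by at least two, or by exactly one, and in the last case by which one.

## Schemes: a coloring seen from the ground set

Put $r=\lfloor\frac1{32}J\log_2m\rfloor$. If $r=0$, then $\frac1{32}J\log_2m<1\le\chi_{CN}(G)$ and Proposition 1 holds. So assume $r\ge1$.

**Definition (scheme).** A *scheme* is a tuple $\Phi=(\varphi_1,\dots,\varphi_r)$ of functions $\varphi_c:[m]\to\{0,*\}\cup[m]$ with $|\varphi_c^{-1}(\lambda)|\le k-1$ for all $c$ and all $\lambda\in[m]$. A nonempty set $e\subseteq[m]$ is *$\Phi$-satisfied* if for some $c$ we have $\varphi_c(e)\setminus\{0\}=\{\lambda\}$ with $\lambda\in[m]$.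

So some color must have exactly one nonzero value on $e$, and this value is a label, not $*$. Each $\varphi_c$ is one of at most $(m+2)^m$ functions, so
$$\text{there are at most }(m+2)^{mr}\text{ schemes,}\tag{5}$$
a number that does not involve $M$.

To see the definition at work, take the graph $T$ with the coloring found at the start ($\{1,2\}$ and all singletons in color $1$, $\{1,3\}$ in color $2$, $\{2,3\}$ in color $3$), and record the three cases above at each point. The points $1$ and $2$ lie in two sets of color $1$ and the point $3$ in one, so $(\varphi_1(1),\varphi_1(2),\varphi_1(3))=(*,*,1)$, where the label $1$ stands for the set $\{3\}$. Likewise $\varphi_2=(1,0,1)$ and $\varphi_3=(0,1,1)$, the label $1$ now standing for $\{1,3\}$ and $\{2,3\}$ respectively. Label classes have size at most $2=k-1$ for $k=3$. The sets $\{1\},\{3\},\{1,2\},\{1,3\}$ are satisfied through $\varphi_2$, and $\{2\},\{2,3\}$ through $\varphi_3$.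

**Step 1: every coloring gives a scheme that satisfies all the sets.** This step transfers the problem to schemes. Suppose $G$ has a CFCN coloring with colors in $\{1,\dots,r\}$. For a color $c$ define $\varphi_c(x)=0$ if $x$ lies in no set of color $c$; $\varphi_c(x)=*$ if $x$ lies in at least two sets (indices) of color $c$; and otherwise let $\varphi_c(x)$ be a label in $[m]$ identifying the unique set of color $c$ that contains $x$. Distinct labels in use occur at distinct points, so at most $m$ labels are needed. A label class is contained in one set of the family, so its size is at most $k-1$. Hence $\Phi$ is a scheme.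

Every vertex $e$ is $\Phi$-satisfied. Let $c$ be a color that appears exactly once in $N[e]$. Since $N[e]$ consists of all members of the family that meet $e$, there is a unique $f$ of color $c$ meeting $e$ (possibly $f=e$). A set of color $c$ that contains a point of $e$ meets $e$, so it is $f$. Therefore $\varphi_c(x)=0$ for $x\in e\setminus f$, and for $x\in e\cap f$ the value $\varphi_c(x)$ is the label of $f$. As $e\cap f\ne\emptyset$, $\varphi_c(e)\setminus\{0\}$ consists of exactly that label.

So it suffices to show: *with positive probability, for every scheme $\Phi$ some $e_{j,i}$ is not $\Phi$-satisfied.* For a fixed $\Phi$ the sets $e_{j,i}$ are independent of each other and of $\Phi$, and both obstructions are gone: increasing $M$ now costs nothing in (5). What is left is to show that for each scheme there is a scale $j$ at which a random set fails with probability not too small.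

## Two halves of a random set, and the entropy of what they see

A set fails if for each color $c$ it contains either no point with $\varphi_c\ne0$, or points with different nonzero values, or a point with value $*$. A clean way to force this is to cut the random sequence into two halves and ask that the halves touch exactly the same colors. Then a touched color is touched at least twice, by independent points, and these are unlikely to have the same label because label classes are small. The price is the probability that two independent random sets of colors coincide. This is controlled by entropy.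

**Facts on entropy.** For a random variable $X$ with finitely many values taken with probabilities $P(x)$, its entropy in bits is $H(X)=-\sum_xP(x)\log_2P(x)$, summed over $P(x)>0$. A variable with two values of probabilities $p,1-p$ has entropy
$$h(p)=-p\log_2p-(1-p)\log_2(1-p),\qquad h(0)=h(1)=0,$$
and $0\le h\le1$. Entropy is subadditive: $H(X_1,\dots,X_r)\le\sum_cH(X_c)$. If $X,X'$ are independent with the same distribution, then $\Pr[X=X']=\sum_xP(x)^2$, and Jensen's inequality for the concave function $\log_2$ gives
$$\log_2\sum_xP(x)\cdot P(x)\ge\sum_xP(x)\log_2P(x)=-H(X),\qquad\text{so}\qquad\Pr[X=X']\ge2^{-H(X)}.\tag{6}$$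
For $X$ uniform on $2^b$ values both sides of the last inequality are $2^{-b}$.

**Step 2: a sufficient condition for failure.** Fix a scheme $\Phi$ and $j\in\{1,\dots,J\}$, and let $q_j$ be the probability that $e_{j,1}$ is not $\Phi$-satisfied. Let $t=2^{j-1}$, and let $x_1,\dots,x_{2t}$ be the random sequence defining $e_{j,1}$. Let $e'=\{x_1,\dots,x_t\}$ and $e''=\{x_{t+1},\dots,x_{2t}\}$, so $e_{j,1}=e'\cup e''$. Put
$$S(e')=\{c:\ \varphi_c(x)\ne0\text{ for some }x\in e'\},$$
and define $S(e'')$ likewise. These are independent, identically distributed random subsets of $[r]$. Consider the following two conditions.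

* (a) $S(e')=S(e'')$.
* (b) There are no color $c$ and positions $\alpha\le t<\beta$ with $\varphi_c(x_\alpha)=\varphi_c(x_\beta)\in[m]$.

If (a) and (b) hold, then $e_{j,1}$ is not $\Phi$-satisfied. Indeed, let $c\in[r]$. By (a), either $\varphi_c$ vanishes on all of $e_{j,1}$, and then $\varphi_c(e_{j,1})\setminus\{0\}$ is empty; or both $e'$ and $e''$ contain points where $\varphi_c\ne0$. In the second case, $\varphi_c(e_{j,1})\setminus\{0\}=\{\lambda\}$ with $\lambda\in[m]$ would give $\alpha\le t<\beta$ with $\varphi_c(x_\alpha)=\varphi_c(x_\beta)=\lambda$, against (b). So no $c$ satisfies $e_{j,1}$, and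
$$q_j\ge\Pr[\text{(a)}]-\Pr[\text{(b) fails}].\tag{7}$$

**Step 3: (b) rarely fails.** Fix $c$ and $\alpha\le t<\beta$. Given $x_\alpha$ with $\varphi_c(x_\alpha)=\lambda\in[m]$, the independent uniform point $x_\beta$ lies in $\varphi_c^{-1}(\lambda)$ with probability at most $(k-1)/m$. There are $rt^2$ triples $(c,\alpha,\beta)$, and $t\le2^{J-1}\le k$. We also have $r\le\frac1{32}J\log_2m\le(\log_2m)^2$ and $k\le m^{1/8}$. Hence
$$\Pr[\text{(b) fails}]\le\frac{rt^2k}m\le\frac{rk^3}m\le(\log_2m)^2m^{-5/8}.\tag{8}$$

**Step 4: (a) in terms of binary entropies.** Let $H_j$ be the entropy of $S(e')$. By (6), $\Pr[\text{(a)}]\ge2^{-H_j}$. Let $u_c=|\{x\in[m]:\varphi_c(x)\ne0\}|/m$. Then $c\notin S(e')$ iff all of the $t=2^{j-1}$ independent points satisfy $\varphi_c=0$, which has probability $(1-u_c)^{2^{j-1}}$. Since $S(e')$ is determined by its $r$ indicators, subadditivity gives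
$$H_j\le\sum_{c=1}^rh\bigl((1-u_c)^{2^{j-1}}\bigr).\tag{9}$$

If we look at one scale $j$ only, the best general bound is $h\le1$, so $H_j\le r$. To keep $2^{-H_j}\ge m^{-1/4}$, and so above the error (8), we would have to take $r\le\frac14\log_2m$. The result would be a lower bound of order $\log m$, with the factor $J\approx\log_2k$ lost. A scheme can indeed tune all its colors to one scale: if $(1-u_c)^{2^{j-1}}$ is near $\frac12$ for every $c$, every term in (9) is near $1$.

But it cannot tune a color to many scales. As $j$ increases by one, $(1-u_c)^{2^{j-1}}$ is squared, and repeated squaring moves a number quickly away from the middle of $[0,1]$. Starting at $\frac12$, the values $\frac12,\frac14,\frac1{16},\frac1{256}$ have binary entropies about $1,\ 0.811,\ 0.337,\ 0.037$. So each color contributes a bounded total over *all* scales, and some scale is cheap.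

**Lemma 1.** For every $a\in[0,1]$, $\sum_{i\ge0}h(a^{2^i})\le8$.

*Proof.* We first bound $h$ near $0$: for $p\in(0,1)$ we claim $h(p)\le2\sqrt p$. From $\ln\frac1{1-p}\le\frac p{1-p}$ we get $(1-p)\ln\frac1{1-p}\le p$, so $h(p)\le p\log_2\frac1p+\frac p{\ln2}=p\log_2(e/p)$. The function $\sqrt p\,\ln(e/p)$ has derivative $\frac1{\sqrt p}\bigl(\frac12\ln(e/p)-1\bigr)$, so on $(0,1]$ its maximum is at $p=1/e$, with value $2e^{-1/2}$. As $2e^{-1/2}/\ln2<1.76<2$, we get $h(p)\le\sqrt p\cdot\sqrt p\,\log_2(e/p)\le2\sqrt p$.

If $a\in\{0,1\}$, all terms are $0$. Let $0<a<1$, write $a_i=a^{2^i}$, and let $i_0$ be the least $i\ge0$ with $a_i\le\frac12$; it exists because $a_i\to0$. We split the sum at $i_0$.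

For $l\ge0$ we have $a_{i_0+l}=a_{i_0}^{2^l}\le2^{-2^l}$, so $h(a_{i_0+l})\le2\cdot2^{-2^{l-1}}$. Using $h\le1$ for $l=0$ and this bound for $l\ge1$, the terms with $i\ge i_0$ contribute at most $1+1+\frac12+\frac18+\frac1{128}+\dots\le2.7$.

For $0\le l\le i_0-1$ put $i=i_0-1-l$. Then $a_i^{2^l}=a_{i_0-1}>\frac12$, so $a_i>2^{-2^{-l}}$, and
$$1-a_i<1-e^{-2^{-l}\ln2}\le2^{-l}\ln2 .$$
Hence $h(a_i)=h(1-a_i)\le2\sqrt{\ln2}\;2^{-l/2}\le1.67\cdot2^{-l/2}$. Using $h\le1$ for $l=0$, the terms with $i<i_0$ contribute at most
$$1+1.67\sum_{l\ge1}2^{-l/2}=1+1.67\cdot\frac{2^{-1/2}}{1-2^{-1/2}}\le5.1 .$$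
The total is at most $7.8\le8$. $\square$

**Step 5: a cheap scale.** We average over $j$. Sum (9) over $j=1,\dots,J$, exchange the sums, and apply Lemma 1 with $a=1-u_c$ for each $c$:
$$\sum_{j=1}^JH_j\le\sum_{c=1}^r\sum_{i=0}^{J-1}h\bigl((1-u_c)^{2^i}\bigr)\le8r .$$
So some $j$, depending on $\Phi$, has $H_j\le8r/J\le\frac14\log_2m$. For this $j$, (7), (8) and the first inequality of (4) give
$$q_j\ge m^{-1/4}-(\log_2m)^2m^{-5/8}\ge m^{-1/4}-\tfrac12m^{-1/4}=\tfrac12m^{-1/4}.$$

**Step 6: union bound over schemes.** For the fixed $\Phi$ and its $j$, the $M=m^3$ sets $e_{j,1},\dots,e_{j,M}$ are independent and identically distributed, so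
$$\Pr[\text{all sets are }\Phi\text{-satisfied}]\le(1-q_j)^M\le e^{-q_jM}\le\exp\bigl(-\tfrac12m^{11/4}\bigr).$$
By (5), $r\le(\log_2m)^2$ and the second inequality of (4), the probability that some scheme satisfies all sets is at most
$$(m+2)^{mr}e^{-\frac12m^{11/4}}\le\exp\bigl(m(\log_2m)^2\ln(m+2)-\tfrac12m^{11/4}\bigr)<1 .$$
So with positive probability no scheme satisfies all the sets. By Step 1, $G$ then has no CFCN coloring with $r$ colors, that is, $\chi_{CN}(G)\ge r+1>\frac1{32}J\log_2m$. This proves Proposition 1. $\square$

## Theorem 2: adjusting to all $k$ and $\Delta$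

Proposition 1 requires $k\le m^{1/8}$ and controls only the number of vertices. We now pass to arbitrary $k\ge3$, $\Delta\ge2$ and to maximum degree exactly $\Delta$. Let $\Delta_0\ge3$ be an absolute constant so large that for $\Delta\ge\Delta_0$ the number $m=\lfloor\Delta^{1/4}\rfloor$ satisfies
$$m\ge m_0,\qquad m\ge\Delta^{1/5},\qquad\lfloor m^{1/8}\rfloor\ge\Delta^{1/64}.$$
The last condition can be met because $\lfloor m^{1/8}\rfloor\ge\Delta^{1/40}-1$ once $m\ge\Delta^{1/5}$.

**Small degrees, $\Delta<\Delta_0$.** Here a trivial graph is enough. The clique $K_{\Delta+1}$ has maximum degree $\Delta$, is $K_{1,k}$-free, and $\chi_{CN}\ge1\ge c\ln^2\Delta_0\ge c\ln\min\{k,\Delta\}\ln\Delta$ if $c\le1/\ln^2\Delta_0$.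

**Large degrees, $\Delta\ge\Delta_0$.** Put $m=\lfloor\Delta^{1/4}\rfloor$ and $k'=\min\{k,\lfloor m^{1/8}\rfloor\}$. As $m\ge m_0\ge3^8$, we have $3\le k'\le m^{1/8}$. Let $G'$ be an outcome as in Proposition 1 for $(m,k')$. It is $K_{1,k'}$-free, hence $K_{1,k}$-free, and has at most $m^4\le\Delta$ vertices, so its maximum degree is less than $\Delta$. Let $G$ be the disjoint union of $G'$ and $K_{\Delta+1}$. An induced $K_{1,k}$ is connected and would lie in one of the two parts, so $G$ is $K_{1,k}$-free. Its maximum degree is exactly $\Delta$, and it has at most $2\Delta+1$ vertices.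

A CFCN coloring of $G$ restricts to one of $G'$, since closed neighborhoods do not leave $G'$. So
$$\chi_{CN}(G)\ge\chi_{CN}(G')>\tfrac1{32}J\log_2m,\qquad J=\lfloor\log_2(k'-1)\rfloor .$$
It remains to compare these factors with $\ln\min\{k,\Delta\}$ and $\ln\Delta$. Since $\lfloor x\rfloor\ge x/2$ for $x\ge1$, and $k'-1\ge\sqrt{k'}$ for $k'\ge3$ (that is, $k'^2-3k'+1\ge0$),
$$J\ge\tfrac12\log_2(k'-1)\ge\tfrac14\log_2k' .$$
Also $\log_2m\ge\frac15\log_2\Delta$. Finally, either $k'=k$, or $k'=\lfloor m^{1/8}\rfloor\ge\Delta^{1/64}$; in both cases $\ln k'\ge\frac1{64}\ln\min\{k,\Delta\}$. Altogether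
$$\chi_{CN}(G)>\frac1{32}\cdot\frac14\cdot\frac15\,\log_2k'\,\log_2\Delta\ge\frac1{40960\,(\ln2)^2}\,\ln\min\{k,\Delta\}\,\ln\Delta .$$
So Theorem 2 holds with $c=\min\bigl\{1/\ln^2\Delta_0,\ 1/(40960(\ln2)^2)\bigr\}$. $\square$

**Remark (counting vertices).** For $\Delta\ge\Delta_0$ the graph $G$ has $n$ vertices with $n\le2\Delta+1\le\Delta^2$, so $\ln\Delta\ge\frac12\ln n$. If moreover $3\le k\le n$, then $\ln\min\{k,\Delta\}\ge\frac12\ln k$: this is clear for $k\le\Delta$, and for $k>\Delta$ it follows from $k\le n\le\Delta^2$. Hence $\chi_{CN}(G)\ge\frac c4\ln k\ln n$, and the known bound $O(\ln k\ln n)$ is also optimal up to a constant for $3\le k\le n$. Taking $k$ of order $\Delta$ gives again graphs with $\chi_{CN}=\Omega(\ln^2n)$.
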